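# Demand types that are not totally unimodular and still guarantee stable matchings

## 1. Markets, choice, stability and demand types

We match workers to firms. A worker takes one job, while a firm may hire a set of workers and has preferences over such sets.

**Definition 1 (discrete matching market).** A market $\Gamma$ consists of a finite set $F$ of firms, a finite set $W$ of workers, and a null firm ø. Each firm $f$ has a strict preference $\succ_f$ over subsets of $W$. Each worker $w$ has a strict preference $\succ_w$ over $F\cup\{ø\}$. Sets that $f$ ranks above $\emptyset$ are called acceptable to $f$. We write $\succeq$ for "$\succ$ or equal".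

To describe a firm we list only its acceptable sets, as in $f:\{1\}\succ\{3\}\succ\emptyset$; every unlisted nonempty set comes below $\emptyset$. For a worker, firms not listed come below ø.

**Definition 2 (choice function).** $Ch_f(X)$ is the $\succ_f$-best subset of $X$ among $\emptyset$ and the acceptable sets. We put $A_f=\{S\subseteq W: Ch_f(S)=S\}$.

Thus $\emptyset\in A_f$. Also $Ch_f(X)\in A_f$ for every $X$: the best subset of $X$ is also the best subset of itself. Example: let $f:\{1\}\succ\{1,2\}\succ\emptyset$. Then $\{1,2\}$ is acceptable, but $Ch_f(\{1,2\})=\{1\}$, so $A_f=\{\emptyset,\{1\}\}$. The sets in $A_f$ are those that the firm would keep in full.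

**Definition 3 (stable matching).** A matching $\mu$ assigns each worker to exactly one element of $F\cup\{ø\}$; $\mu(f)$ is the set of workers assigned to $f$. It is stable if

(i) $Ch_f(\mu(f))=\mu(f)$ for all $f\in F$;

(ii) $\mu(w)\succeq_w ø$ for all $w\in W$;

(iii) there is no blocking coalition, that is, no firm $f$ and set $S\subseteq W$ with $S\succ_f\mu(f)$ and $f\succeq_w\mu(w)$ for every $w\in S$.

Example: let $g_1:\{1,2\}\succ\emptyset$ and $g_2:\{1\}\succ\emptyset$, with worker preferences $1: g_1\succ g_2\succ ø$ and $2:g_1\succ ø$. Putting worker $1$ at $g_2$ and leaving $2$ unmatched satisfies (i) and (ii), but $(g_1,\{1,2\})$ blocks. Putting both workers at $g_1$ is stable: only $(g_2,\{1\})$ could block, and worker $1$ prefers $g_1$.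

**Definition 4 (demand type).** For $S\subseteq W$ let $ind(S)\in\{0,1\}^W$ be its indicator vector. The demand type of firm $f$ is
$$\mathcal D_f=\{ind(S)-ind(S') : S\succ_f S',\ Ch_f(S')=S',\ Ch_f(S\cup S')=S\},\tag{1}$$
and the firms' demand type of the market is $\mathcal D=\bigcup_{f\in F}\mathcal D_f$.

A vector of $\mathcal D_f$ records how the workforce changes when a firm that holds $S'$ gains access to $S$ and moves to $S$. A $-1$ marks a worker who is let go. Note that $S=Ch_f(S\cup S')\in A_f$ in (1), so both $S$ and $S'$ lie in $A_f$.

Example: number the workers $1,2$ and let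
$$f_1:\{1,2\}\succ\{1\}\succ\{2\}\succ\emptyset,\qquad f_2:\{1\}\succ\{2\}\succ\emptyset .$$
For $f_1$, passing from $\emptyset$ to $\{1,2\},\{1\},\{2\}$ gives $(1,1),(1,0),(0,1)$. Passing from $\{1\}$ or $\{2\}$ to $\{1,2\}$ gives $(0,1)$ or $(1,0)$. The pair $S=\{1\},S'=\{2\}$ does not count, because $Ch_{f_1}(\{1,2\})=\{1,2\}$. For $f_2$ this pair does count, and $\mathcal D_{f_2}=\{(1,0),(0,1),(1,-1)\}$. Altogether
$$\mathcal D=\{(1,1),(1,0),(0,1),(1,-1)\}.\tag{2}$$

**Definition 5 (totally unimodular).** A finite set of vectors in $\mathbb Z^W$ is totally unimodular (TU) if the matrix having these vectors as columns has every square submatrix of determinant $0$ or $\pm1$.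

Example: $\{(1,0),(0,1),(1,1)\}$ is TU. The set (2) is not, because $(1,1)$ and $(1,-1)$ have determinant $-2$.

## 2. Is total unimodularity necessary for stability?

The following result is known and we take it for granted: *if $\mathcal D$ is totally unimodular, then a stable matching exists, whatever the workers' preferences.* The problem, from Chao Huang, "Stable matching: an integer programming approach", arXiv:2103.03418 (2021), asks for a converse, a counterpart of the necessity part of Baldwin and Klemperer's unimodularity theorem.

A literal converse ("not TU implies no stable matching") is hopeless: if every worker ranks ø first, leaving everybody unmatched is stable. The sensible converse fixes the demand type and lets everything else vary: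

**Converse statement.** If the firms' demand type $\mathcal D$ of a market $\Gamma$ is not TU, then some market $\Gamma'$ on the same set of workers, with the same firms' demand type $\mathcal D$, has no stable matching.

Example: the set (2) is also the firms' demand type of the market
$$g_1:\{1,2\}\succ\emptyset,\quad g_2:\{1\}\succ\{2\}\succ\emptyset,\quad 1:g_1\succ g_2\succ ø,\quad 2:g_2\succ g_1\succ ø,\tag{3}$$
since $\mathcal D_{g_1}=\{(1,1)\}$ and $\mathcal D_{g_2}=\{(1,0),(0,1),(1,-1)\}$. This market has no stable matching. By (i), $\mu(g_1)\in\{\emptyset,\{1,2\}\}$ and $\mu(g_2)\in\{\emptyset,\{1\},\{2\}\}$, so there are four cases: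

- $\mu(g_1)=\{1,2\}$: blocked by $(g_2,\{2\})$, since $\mu(g_2)=\emptyset$ and worker $2$ prefers $g_2$ to $g_1$.
- $\mu(g_2)=\{1\}$, worker $2$ unmatched: blocked by $(g_1,\{1,2\})$.
- $\mu(g_2)=\{2\}$, worker $1$ unmatched: blocked by $(g_2,\{1\})$.
- Everybody unmatched: blocked by $(g_2,\{1\})$.

So the converse statement is right for this demand type. We shall see that it is true for at most two workers and false for every larger number. For demand types without negative entries we shall also determine exactly which ones guarantee stability.

## 3. Four facts about choice functions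

These hold in every market and carry all the bookkeeping.

**(F1)** If $\emptyset\ne S\in A_f$, then $ind(S)\in\mathcal D_f$.

Take $S'=\emptyset$ in (1). Since $S=Ch_f(S)$ is nonempty, it is acceptable, so $S\succ_f\emptyset$. Also $Ch_f(\emptyset)=\emptyset$ and $Ch_f(S\cup\emptyset)=S$.

**(F2)** If $S'\in A_f$, $S'\subseteq X$ and $T=Ch_f(X)\ne S'$, then $ind(T)-ind(S')\in\mathcal D_f$.

The set $S'$ is $\emptyset$ or acceptable, and it lies in $X$. Since $T$ is best in $X$ and $T\neq S'$, we get $T\succ_f S'$. Since $T\subseteq T\cup S'\subseteq X$, the set $T$ is also best in $T\cup S'$, so $Ch_f(T\cup S')=T$.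

**(F3)** If $\mu$ satisfies (i) and (ii) and has a blocking coalition, then it has one $(f,S)$ with $\emptyset\ne S\in A_f$.

Let $(f,S)$ block. By (i), $\mu(f)\succeq_f\emptyset$, so $S\succ_f\emptyset$ and $S$ is acceptable. Hence $Ch_f(S)\succeq_f S\succ_f\mu(f)\succeq_f\emptyset$. So $Ch_f(S)$ is nonempty, lies in $A_f$, and is better than $\mu(f)$. Its members belong to $S$, so they weakly prefer $f$. Thus $(f,Ch_f(S))$ blocks.

**(F4)** Let $\mathcal D$ be the firms' demand type of a market $\Gamma$. Let $\Gamma''$ be a market on the same workers with $\mathcal D_f\subseteq\mathcal D$ for all its firms and with no stable matching. Then some market $\Gamma'$ with firms' demand type exactly $\mathcal D$ has no stable matching.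

Add to $\Gamma''$ copies of all firms of $\Gamma$, ranked by every worker below everything else, in particular below ø. The copies contribute $\mathcal D$ and the old firms contribute subsets of $\mathcal D$, so the type is exactly $\mathcal D$. In a stable matching of the new market no worker is at an added firm, by (ii). So it is a matching of $\Gamma''$, and (i)–(iii) for the old firms say that it is stable there, a contradiction.

By (F4), to refute stability for $\mathcal D$ it suffices to find an unstable market whose type is contained in $\mathcal D$.

## 4. At most two workers: the converse statement holds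

**Proposition 1.** If $|W|\le2$, the converse statement is true.

**Step 1: locate a bad determinant.** Let $\mathcal D$ be a demand type that is not TU, with $|W|\le 2$. All entries of its vectors are in $\{0,\pm1\}$, so $1\times1$ submatrices are harmless. Hence $|W|=2$, and there are $u,v\in\mathcal D$ with $|\det(u,v)|\ge2$. A determinant $ad-bc$ with entries in $\{0,\pm1\}$ has absolute value at least $2$ only if $ad$ and $bc$ are both nonzero. So $u,v\in\{\pm1\}^2$, and $u\ne\pm v$.

**Step 2: identify $u$ and $v$.** No vector of a demand type is $\le0$. Indeed $ind(S)-ind(S')\le0$ with $S\ne S'$ means $S\subsetneq S'$, and then $Ch_f(S\cup S')=Ch_f(S')=S'\ne S$. So $(-1,-1)\notin\mathcal D$. Since $u\neq\pm v$, one of $u,v$ is $(1,1)$ and the other is $(1,-1)$ or $(-1,1)$. Rename the workers so that $(1,-1)\in\mathcal D$.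

**Step 3: find the unit vectors.** The vector $(1,-1)$ arises from $S=\{1\}$ and $S'=\{2\}$, both in some $A_f$. By (F1), $(1,0),(0,1)\in\mathcal D$.

**Step 4: conclude.** The market (3) has type $\{(1,1),(1,0),(0,1),(1,-1)\}\subseteq\mathcal D$ and no stable matching. Apply (F4). $\blacksquare$

## 5. Three workers: the signs of the substitutions matter

The natural plan for more workers copies Proposition 1: take a submatrix with a bad determinant, assign a firm to each of its columns, and choose worker preferences so that the conflict runs in a circle. We test this on three workers, writing $e_i$ for the unit vectors.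

**An instance where the plan works.** Let
$$g_1:\{1,2\}\succ\emptyset,\quad g_2:\{1\}\succ\{3\}\succ\emptyset,\quad g_3:\{3\}\succ\{2\}\succ\emptyset .$$
The type is $\{e_1,e_2,e_3,e_1+e_2,\ e_1-e_3,\ e_3-e_2\}$. The workers' preferences are
$$1:g_1\succ g_2\succ ø,\qquad 2:g_3\succ g_1\succ ø,\qquad 3:g_2\succ g_3\succ ø .$$
There is no stable matching. Suppose first that $\mu$ is stable with $\mu(g_1)=\{1,2\}$. Worker $3$ must be at $g_2$, since otherwise $g_2$ is empty and $(g_2,\{3\})$ blocks. Then $g_3$ is empty, and $(g_3,\{2\})$ blocks. So $\mu(g_1)=\emptyset$. Then worker $1$ must be at $g_2$, since otherwise $1$ is unmatched and $(g_2,\{1\})$ blocks. So $\mu(g_2)=\{1\}$. Then $3$ must be at $g_3$, since otherwise $3$ is unmatched and $(g_3,\{3\})$ blocks. Now $2$ is unmatched, and $(g_1,\{1,2\})$ blocks.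

**An instance where it stops.** Flip the sign of the last vector: replace $e_3-e_2$ by $e_2-e_3$. Determinants change only in sign, so total unimodularity cannot tell the two sets apart. The corresponding firms are
$$g_1:\{1,2\}\succ\emptyset,\quad g_2:\{1\}\succ\{3\}\succ\emptyset,\quad g_3:\{2\}\succ\{3\}\succ\emptyset .$$
Suppose each worker finds acceptable every firm that can employ it. If $g_1\succ_1g_2$ and $g_1\succ_2g_3$, put $1,2$ at $g_1$ and let $3$ choose between $g_2$ and $g_3$. Then $g_1$ has its best set, $g_2$ cannot get $1$, $g_3$ cannot get $2$, and worker $3$ has the firm it likes better; this is stable. Otherwise put $1$ at $g_2$, $2$ at $g_3$, and leave $3$ unmatched. Then $g_2$ and $g_3$ have their best sets, and $(g_1,\{1,2\})$ does not block because one of $1,2$ prefers its current job; this is stable.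

The circle needed a firm that dismisses worker $2$ to take worker $3$. That move is the vector $e_3-e_2$, and it is gone: now no vector has a $-1$ in coordinate $1$ or $2$. Worker $3$ is the only one who is ever displaced. This suggests how to build a stable matching in any market of this type: settle workers $1$ and $2$ as if $3$ did not exist, and then let $3$ choose among the firms that are still empty.

## 6. The demand type $\mathcal D_n$

**Theorem 1.** For every $n\ge3$ let
$$\mathcal D_n=\{e_1,\dots,e_n,\ e_1+e_2,\ e_1-e_3,\ e_2-e_3\}.\tag{4}$$
Then $\mathcal D_n$ is the firms' demand type of some market with worker set $\{1,\dots,n\}$. It is not totally unimodular. Every market whose firms' demand type is contained in $\mathcal D_n$ (in particular every market with firms' demand type exactly $\mathcal D_n$) has a stable matching, for all worker preferences.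

### Realization and determinant

**Step 1: realize $\mathcal D_n$.** Take $f_1:\{1,2\}\succ\emptyset$, $f_2:\{1\}\succ\{3\}\succ\emptyset$, $f_3:\{2\}\succ\{3\}\succ\emptyset$, and for each $j\ge4$ a firm with the single acceptable set $\{j\}$. Their demand types are
$$\{e_1+e_2\},\quad\{e_1,e_3,e_1-e_3\},\quad\{e_2,e_3,e_2-e_3\},\quad\{e_j\},$$
and the union is $\mathcal D_n$.

**Step 2: show that $\mathcal D_n$ is not TU.** In rows $1,2,3$ the columns $e_1+e_2,\ e_1-e_3,\ e_2-e_3$ give
$$\det\begin{pmatrix}1&1&0\\1&0&1\\0&-1&-1\end{pmatrix}=1\cdot(0+1)-1\cdot(-1-0)=2 .$$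

**Remark.** Together with $e_4,\dots,e_n$ these are $n$ vectors of $\mathcal D_n$ with determinant $\pm2$. In Baldwin and Klemperer's original sense, a set is unimodular if every linearly independent subset extends to an integer basis of determinant $\pm1$. These $n$ independent vectors already form a basis, of determinant $\pm2$, so $\mathcal D_n$ is not unimodular in that sense either. It also contains all unit vectors. Hence neither replacing "TU" by "unimodular" nor requiring unit vectors in $\mathcal D$ rescues the converse statement.

### What the type forces on one firm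

From here on we fix a market with $\mathcal D_f\subseteq\mathcal D_n$ for all $f$ and arbitrary worker preferences. By (F1), every nonempty member of $A_f$ is one of
$$\{1\},\dots,\{n\},\{1,2\}.\tag{5}$$

**(A)** *If $j\ge4$ and $\{j\}\in A_f$, then $A_f=\{\emptyset,\{j\}\}$.* Suppose $\emptyset\ne S\in A_f$ and $S\ne\{j\}$. By (5), $j\notin S$. Let $T=Ch_f(S\cup\{j\})$. If $T=\{j\}$, then (F2) with $S'=S$ gives $e_j-ind(S)\in\mathcal D_n$. If $T\ne\{j\}$, then $T\in A_f$ gives $j\notin T$, and (F2) with $S'=\{j\}$ gives $ind(T)-e_j\in\mathcal D_n$. But the only vector of $\mathcal D_n$ with nonzero $j$-th coordinate is $e_j$, and neither vector equals $e_j$.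

**(B)** *If $X$ contains a nonempty $S\in A_f$ with $S\subseteq\{1,2\}$, then $Ch_f(X)\ne\{3\}$.* Otherwise (F2) gives $e_3-ind(S)\in\mathcal D_n$. But no vector of $\mathcal D_n$ has a $-1$ in coordinate $1$ or $2$.

**(C)** *If $\{1\},\{2\}\in A_f$, then $\{1,2\}\in A_f$.* Let $T=Ch_f(\{1,2\})\in A_f$. If $T=\{1\}$, then (F2) with $S'=\{2\}$ gives $e_1-e_2\in\mathcal D_n$. If $T=\{2\}$, then $S'=\{1\}$ gives $e_2-e_1\in\mathcal D_n$. If $T=\emptyset$, then $S'=\{1\}$ gives $-e_1\in\mathcal D_n$. All three are false, so $T=\{1,2\}$.

### Construction of a stable matching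

**Step 3: settle workers 1 and 2.** The purpose is a matching $\nu$ of these two workers that is stable when everybody else is ignored. For $i=1,2$ let $s_i$ be worker $i$'s favorite element of $\{ø\}\cup\{f:\{i\}\in A_f\}$, the best that $i$ can get alone. Let
$$L=\{f\in F:\{1,2\}\in A_f,\ f\succeq_1 s_1,\ f\succeq_2 s_2\}.\tag{6}$$
If $L\ne\emptyset$, let $f^*$ be worker $1$'s favorite firm in $L$ and put $\nu(1)=\nu(2)=f^*$. If $L=\emptyset$, put $\nu(1)=s_1$ and $\nu(2)=s_2$. In both cases
$$\nu(i)\succeq_i s_i\succeq_i ø\qquad(i=1,2).$$

**Step 4: check that $\nu(f)\in A_f$ for all $f$.** If $L\ne\emptyset$, then $\nu(f^*)=\{1,2\}\in A_{f^*}$ and all other firms get $\emptyset$. If $L=\emptyset$, a firm that gets just one worker $i$ is $s_i$, and $\{i\}\in A_{s_i}$. A firm $f$ gets both only if $s_1=s_2=f$. Then $\{1\},\{2\}\in A_f$, so $\{1,2\}\in A_f$ by (C), so $f\in L$, a contradiction. In particular: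
$$\text{if }L=\emptyset,\text{ then }s_1,s_2\text{ are not the same firm.}\tag{7}$$

**Step 5: nothing inside $\{1,2\}$ blocks $\nu$.** We claim:
$$\begin{gathered}\text{there are no }f\text{ and nonempty }S\in A_f,\ S\subseteq\{1,2\},\\ \text{with } S\succ_f\nu(f)\text{ and }f\succeq_i\nu(i)\text{ for all }i\in S.\end{gathered}\tag{8}$$

Suppose there are, and first let $L\ne\emptyset$.

- $f=f^*$: then $\nu(f^*)=\{1,2\}=Ch_{f^*}(\{1,2\})$ is at least as good as every acceptable subset of $\{1,2\}$, contradicting $S\succ_f\nu(f)$.
- $f\ne f^*$, $S=\{i\}$: then $f\succ_i f^*\succeq_i s_i$ and $\{i\}\in A_f$, contradicting the choice of $s_i$.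
- $f\ne f^*$, $S=\{1,2\}$: then $f\succ_i f^*\succeq_i s_i$ for $i=1,2$. So $f\in L$ and worker $1$ prefers $f$ to $f^*$, contradicting the choice of $f^*$.

Now let $L=\emptyset$.

- $S=\{i\}$: since $f\succeq_i s_i$ and $\{i\}\in A_f$, we get $f=s_i$. By (7), $\nu(f)=\{i\}=S$, a contradiction.
- $S=\{1,2\}$: then $\{1,2\}\in A_f$ and $f\succeq_i\nu(i)=s_i$ for $i=1,2$, so $f\in L$, a contradiction.

**Step 6: settle the other workers.** Let $\mu=\nu$ on $\{1,2\}$. Let $\mu(3)$ be worker $3$'s favorite element of
$$\{ø\}\cup\{f:\{3\}\in A_f,\ \nu(f)=\emptyset\}.$$
For $j\ge4$ let $\mu(j)$ be worker $j$'s favorite element of $\{ø\}\cup\{f:\{j\}\in A_f\}$.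

Condition (ii) is clear. For (i), first let $f$ have $\{j\}\in A_f$ for some $j\ge4$. By (A), $A_f=\{\emptyset,\{j\}\}$. So $\nu(f)=\emptyset$ by Step 4, and no worker other than $j$ can choose $f$. Hence $\mu(f)$ is $\emptyset$ or $\{j\}$. Any other firm gets no $j\ge4$; it gets $\nu(f)$ or, if $\nu(f)=\emptyset$ and $\{3\}\in A_f$, possibly $\{3\}$. In all cases $\mu(f)\in A_f$.

**Step 7: nothing blocks $\mu$.** By (F3), suppose that $(f,S)$ blocks with $\emptyset\ne S\in A_f$. By (5) there are three cases.

*Case $S\subseteq\{1,2\}$.* By (A), $\{j\}\notin A_f$ for every $j\ge4$, so $f$ employs no $j\ge4$. Hence $\mu(f)=\nu(f)$, or $\mu(f)=\{3\}$ and $\nu(f)=\emptyset$. In the second situation $S\succ_f\emptyset=\nu(f)$, because $S$ is acceptable. So either way $S\succ_f\nu(f)$, and $f\succeq_i\mu(i)=\nu(i)$ for $i\in S$. This contradicts (8).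

*Case $S=\{3\}$.* By (A), again $f$ employs no $j\ge4$. If $f=\mu(3)$, then $\nu(f)=\emptyset$ and $\mu(f)=\{3\}=S$, a contradiction. So $f\succ_3\mu(3)$. Since $\{3\}\in A_f$, the choice of $\mu(3)$ implies $\nu(f)\ne\emptyset$, and then $\mu(f)=\nu(f)$. Let $T=Ch_f(\nu(f)\cup\{3\})$. By (B), applied to $\nu(f)\in A_f$, we have $T\ne\{3\}$. By (5), $T$ is $\emptyset,\{1\},\{2\}$ or $\{1,2\}$, so $T\subseteq\nu(f)$. Being best in $\nu(f)\cup\{3\}$ and contained in $\nu(f)$, it is best in $\nu(f)$; that is, $T=Ch_f(\nu(f))=\nu(f)$. Therefore $\mu(f)=T\succ_f\{3\}$, contradicting $S\succ_f\mu(f)$.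

*Case $S=\{j\}$, $j\ge4$.* From $f\succeq_j\mu(j)$, $\{j\}\in A_f$ and the choice of $\mu(j)$ we get $f=\mu(j)$. By (A), $\mu(f)=\{j\}=S$, a contradiction.

Hence $\mu$ is stable. $\blacksquare$

The converse statement is thus false. For $n=3$, the market with $f_1:\{1,2\}\succ\emptyset$, $f_2:\{1\}\succ\{3\}\succ\emptyset$, $f_3:\{2\}\succ\{3\}\succ\emptyset$ has a demand type that is not TU, yet every market with this demand type has a stable matching.

**Theorem 2.** The converse statement is true when $|W|\le2$ and fails for every $|W|\ge3$.

*Proof.* The first half is Proposition 1, the second is Theorem 1. $\blacksquare$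

## 7. Demand types without substitution and an integral polytope

In $\mathcal D_3$ the negative entries were essential to the story. What if there are none? For a demand type $\mathcal D$ (the firms' demand type of some market on $W$) put
$$E(\mathcal D)=\{S\ne\emptyset: ind(S)\in\mathcal D\}.$$
If $\mathcal D\subseteq\{0,1\}^W$, then $\mathcal D$ is just the set of indicators of the sets in $E(\mathcal D)$, since $0\notin\mathcal D$.

**Definition 6 (the polytope $P$).** Let
$$P=\Big\{x\in\mathbb R_{\ge0}^{E(\mathcal D)}:\ \sum_{S\ni w}x_S\le1\ \ \forall w\in W\Big\}.\tag{9}$$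
It is bounded, because each $S$ is nonempty. A vertex is a point of $P$ that is not the midpoint of two distinct points of $P$. We call $P$ integral if all its vertices are integer vectors; in that case $\mathcal D$ is called a perfect matrix. A polytope is the convex hull of its vertices.

Example: let $E(\mathcal D)=\{E_1,E_2,E_3\}$ with $E_1=\{1,2\}$, $E_2=\{2,3\}$, $E_3=\{1,3\}$. The constraints are $x_1+x_3\le1$, $x_1+x_2\le1$, $x_2+x_3\le1$ and $x\ge0$. At $(\frac12,\frac12,\frac12)$ three linearly independent constraints are tight, so it is a vertex, and $P$ is not integral. Stability fails as well. Take firms $g_i:E_i\succ\emptyset$; let worker $2$ prefer $g_2$ to $g_1$, worker $3$ prefer $g_3$ to $g_2$, worker $1$ prefer $g_1$ to $g_3$, with ø after these. At most one firm can be served. If none is, $(g_1,E_1)$ blocks. If $g_i$ is, then $(g_{i+1},E_{i+1})$ blocks, indices mod $3$: the worker in $E_i\cap E_{i+1}$ prefers $g_{i+1}$, and the other one is unmatched.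

Now add a worker $4$ to all three sets. The new constraint $x_1+x_2+x_3\le1$ implies the old ones, so $P$ becomes a simplex with vertices $0$ and the three unit vectors, which is integral. The cycle of preferences is also broken, because worker $4$ lies in all three sets and ranks the firms linearly.

**Theorem 3.** If $\mathcal D\subseteq\{0,1\}^W$ is a demand type, the following are equivalent:

(a) every market with firms' demand type $\mathcal D$ has a stable matching;

(b) the polytope $P$ in (9) is integral (that is, $\mathcal D$ is a perfect matrix);

(c) $E(\mathcal D)$ contains none of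

- (c1) $k\ge3$ distinct, pairwise intersecting sets with empty common intersection;
- (c2) distinct $E_1,\dots,E_k$, $k\ge5$ odd, with $E_i\cap E_j\ne\emptyset$ ($i\ne j$) iff $i-j\equiv\pm1$ mod $k$;
- (c3) distinct $E_1,\dots,E_k$, $k\ge7$ odd, with $E_i\cap E_j=\emptyset$ ($i\ne j$) iff $i-j\equiv\pm1$ mod $k$.

Moreover, for an arbitrary demand type $\mathcal D$: if $E(\mathcal D)$ contains (c1), (c2) or (c3), then some market with firms' demand type exactly $\mathcal D$ has no stable matching.

The triangle above is (c1) with $k=3$. The sets $\{1,2\},\{2,3\},\{3,4\},\{4,5\},\{5,1\}$ are (c2) with $k=5$. For (c3) take one worker for each pair $\{i,j\}\subset\mathbb Z_7$, $i\ne j$, with $i-j\not\equiv\pm1$, and let $E_i$ be the set of the workers whose pair contains $i$.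

We prove the last sentence first, which includes (a)⇒(c), then (c)⇒(b), then (b)⇒(a). The theorem gives no classification for demand types that mix complements and substitutes.

## 8. Cyclic configurations destroy stability

Here $\mathcal D$ is arbitrary. Let $E_1,\dots,E_k\in E(\mathcal D)$ be as in (c1), (c2) or (c3), with indices mod $k$.

**Step 1: build the market.** The firms are $g_i:E_i\succ\emptyset$, so $\mathcal D_{g_i}=\{ind(E_i)\}\subseteq\mathcal D$. Let $I_w=\{i:w\in E_i\}$. Put $d=1$ in cases (c1), (c2) and $d=2$ in case (c3). Worker $w$ ranks the firms $g_i$, $i\in I_w$, by a strict order in which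
$$g_{i+d}\succ_w g_i\quad\text{whenever }i,i+d\in I_w;\tag{10}$$
then comes ø; then all other firms.

**Step 2: check that such orders exist.** We need the arcs $i\to i+d$ inside $I_w$ to contain no directed cycle; then they extend to a linear order. A directed cycle would contain $i,i+d,i+2d,\dots$, which is all of $\mathbb Z_k$ (for $d=2$ because $k$ is odd). So $I_w=\mathbb Z_k$, and $w$ would lie in all $E_i$. In (c1) this is excluded because the common intersection is empty. In (c2) and (c3) it is excluded because two of the sets are disjoint.

**Step 3: no matching is stable.** Let $\mu$ be stable and $M=\{i:\mu(g_i)=E_i\}$. By (i), $\mu(g_i)=\emptyset$ for $i\notin M$. A worker has only one job, so the sets $E_i$, $i\in M$, are pairwise disjoint.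

*Case (c1).* The sets pairwise intersect, so $|M|\le1$. If $M=\emptyset$, everybody is unmatched and $(g_1,E_1)$ blocks. If $M=\{i\}$, then $(g_{i+1},E_{i+1})$ blocks: workers in $E_{i+1}\cap E_i$ prefer $g_{i+1}$ to $g_i$ by (10), and the other workers of $E_{i+1}$ are unmatched.

*Case (c2).* Let $i\notin M$. Since $(g_i,E_i)$ does not block and $E_i\succ_{g_i}\emptyset=\mu(g_i)$, some $w\in E_i$ has $\mu(w)\succ_w g_i$. As $g_i\succ_w ø$, we have $\mu(w)=g_m$ with $m\in M$ and $w\in E_m\cap E_i$. So $m=i\pm1$. Workers in $E_{i-1}\cap E_i$ prefer $g_i$ to $g_{i-1}$ by (10), so $m=i+1$. Thus $i\notin M$ implies $i+1\in M$. Conversely $i\in M$ implies $i+1\notin M$, because $E_i\cap E_{i+1}\ne\emptyset$. So membership in $M$ alternates around a cycle of odd length, which is impossible.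

*Case (c3).* The sets indexed by $M$ are pairwise disjoint, so the members of $M$ are pairwise cyclically consecutive. Three pairwise consecutive elements of $\mathbb Z_k$ exist only for $k=3$, so $M\subseteq\{i,i+1\}$ for some $i$. Then $(g_{i+2},E_{i+2})$ blocks. First, $i+2\notin M$. Next, $E_{i+2}\cap E_{i+1}=\emptyset$, so every employed worker of $E_{i+2}$ is at $g_i$ and lies in $E_{i+2}\cap E_i$. Such workers prefer $g_{i+2}$ by (10) with $d=2$. The remaining workers of $E_{i+2}$ are unmatched.

So this market has no stable matching, and (F4) gives one of type exactly $\mathcal D$. This proves the last sentence of Theorem 3, and with it (a)⇒(c). $\blacksquare$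

## 9. From forbidden configurations to integrality: perfect graphs

**Recalled facts.** A graph is perfect if in each induced subgraph the chromatic number equals the size of a largest clique. The five-cycle is not perfect: it needs three colors, and its largest cliques have two vertices. The Strong Perfect Graph Theorem (Chudnovsky–Robertson–Seymour–Thomas, Ann. of Math. 2006) says that a graph is perfect if it has no induced odd cycle of length at least $5$ and no induced complement of such a cycle. For a perfect graph $G$ the clique polytope
$$\{x\ge0:\ x(K)\le1\text{ for all cliques }K\},\qquad x(K)=\sum_{v\in K}x_v,$$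
is integral (Lovász 1972; Fulkerson 1972; Chvátal, J. Combin. Theory B 1975).

**Proof of (c)⇒(b).** Let $G$ be the graph on $E(\mathcal D)$ in which distinct sets are adjacent iff they intersect.

**Step 1: $P$ is the clique polytope of $G$.** Each family $\{S\in E(\mathcal D):w\in S\}$ is empty or a clique, so the clique inequalities include the inequalities of (9). Conversely let $K$ be a clique. If $|K|\le2$, its members share a worker, since sets in $E(\mathcal D)$ are nonempty and adjacent sets meet. If $|K|\ge3$, its members share a worker because (c1) is absent. So $K\subseteq\{S:w\in S\}$ for some $w$. Then $x(K)\le1$ follows from the inequality of $w$ and $x\ge0$.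

**Step 2: $G$ is perfect.** An induced odd cycle of length $k\ge5$ in $G$ is (c2). An induced complement of an odd cycle of length $k\ge7$ is (c3). The complement of a five-cycle is a five-cycle, which is (c2) again. All are absent, so $G$ is perfect and $P$ is integral. $\blacksquare$

## 10. From integrality to stability: Scarf's lemma and rounding

It remains to prove (b)⇒(a). The tool is a lemma of Scarf (Econometrica 1967), which produces a fractional solution that is "stable" in the sense of domination.

**Scarf's lemma.** Let $m<N$. Let $B$ be an $m\times N$ matrix whose first $m$ columns form the identity, let $b\ge0$, and let $\{\alpha\ge0:B\alpha=b\}$ be bounded. Let $C$ be an $m\times N$ matrix with $c_{ii}\le c_{ik}\le c_{ij}$ for $i\ne j\le m<k$. Then there are $J\subseteq\{1,\dots,N\}$ with $|J|=m$ and $\alpha\ge0$ supported on $J$ with $B\alpha=b$, such that each column $k$ has a row $i$ with $c_{ik}\le c_{ij}$ for all $j\in J$.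

**Lemma 2 (domination).** Let $B_0$ be a $0/1$ matrix with at least one column and no zero columns. For each row $i$ let $>_i$ be a strict order on the columns with a $1$ in row $i$. Then there is $x\ge0$ with $B_0x\le\mathbf 1$ such that every column $k$ is dominated: there is a row $i$ with $(B_0)_{ik}=1$ and $(B_0x)_i=1$ such that all columns $j$ with $x_j>0$ and $(B_0)_{ij}=1$ satisfy $j\ge_i k$.

*Proof.* Let $m$ be the number of rows. Apply Scarf's lemma to $B=[I\,|\,B_0]$ and $b=\mathbf 1$, calling the first $m$ columns slack. Since $B_0$ has no zero column, every coordinate of a solution $\alpha\ge0$ of $B\alpha=\mathbf 1$ is at most $1$, so the solution set is bounded. For a non-slack column $k$ with $(B_0)_{ik}=1$ let $c_{ik}\in\{1,2,\dots\}$ be its rank in $>_i$, higher being better. Choose $H$ larger than all ranks, and put $c_{ik}=H$ for a non-slack $k$ with $(B_0)_{ik}=0$. For slack columns put $c_{ii}=0$ and $c_{ij}=H+1$ for $j\ne i$. Then $c_{ii}\le c_{ik}\le c_{ij}$ as required. Let $J,\alpha$ be as in Scarf's lemma, and let $x$ be the non-slack part of $\alpha$. From $B\alpha=\mathbf 1$ we get $B_0x\le\mathbf 1$.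

Let $k$ be a non-slack column, and take its row $i$ from Scarf's lemma. Suppose $(B_0)_{ik}=0$. Then $c_{ij}\ge c_{ik}=H$ for all $j\in J$. So each $j\in J$ is a slack column other than $i$ or a non-slack column with a $0$ in row $i$. Then $B_{ij}=0$ for all $j\in J$, contradicting $(B\alpha)_i=1$. So $(B_0)_{ik}=1$ and $c_{ik}\ge1$. Since $c_{ii}=0<c_{ik}$, the slack column $i$ is not in $J$, so $\alpha_i=0$ and $(B_0x)_i=1$. Finally, if $x_j>0$ and $(B_0)_{ij}=1$, then $j\in J$ and $c_{ij}\ge c_{ik}$ says $j\ge_ik$. $\square$

**The naive rounding and where it stops.** Use workers and firms as rows and pairs $(f,S)$ as columns, apply Lemma 2, and round $x$ to an integer solution using (b). The trouble is that (b) concerns worker rows only, and firm rows can destroy integrality. Take $f:\{1,2\}\succ\{1\}\succ\{2\}\succ\emptyset$ and $g:\{1,2\}\succ\emptyset$. The type is $\{e_1,e_2,e_1+e_2\}$, and $E(\mathcal D)=\{\{1\},\{2\},\{1,2\}\}$ contains none of (c1)–(c3): there are only three sets, and $\{1\},\{2\}$ are disjoint. So $P$ is integral by Section 9. With the firm rows added, consider the point with weight $\frac12$ on each of $(f,\{1\}),(f,\{2\}),(g,\{1,2\})$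 and weight $0$ on $(f,\{1,2\})$. It satisfies all constraints. The rows $f,1,2$ are tight, and on the three positive columns they form
$$\begin{pmatrix}1&1&0\\1&0&1\\0&1&1\end{pmatrix},\qquad\det=-2 .$$
So the point is a fractional vertex. What makes it bad is that $f$ splits its weight between the incomparable sets $\{1\}$ and $\{2\}$. The proof shows that a dominating solution $x$ never does this, and that firm rows then take care of themselves.

**Proof of (b)⇒(a).** Let $\Gamma'$ be a market with firms' demand type $\mathcal D\subseteq\{0,1\}^W$ and $P$ integral.

**Step 1: unions of kept sets are kept.** We show: if $S,S'\in A_f$, then $Ch_f(S\cup S')=S\cup S'$. Let $T=Ch_f(S\cup S')$. If $T\ne S'$, then (F2) gives $ind(T)-ind(S')\in\mathcal D\subseteq\{0,1\}^W$. There is no $-1$, so $S'\subseteq T$. If $T=S'$, this is trivial. By symmetry $S\subseteq T$. As $T\subseteq S\cup S'$, we have equality.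

**Step 2: set up the matrix.** Columns are the pairs $(f,S)$ with $\emptyset\ne S\in A_f$ and $f\succ_w ø$ for all $w\in S$. If there are none, the all-unmatched matching is stable: it satisfies (i) and (ii), and by (F3) a blocking coalition could be chosen with $\emptyset\ne S\in A_f$ and $f\succeq_w ø$, hence $f\succ_w ø$, for $w\in S$; that would be a column. Otherwise, rows are the workers and the firms, and column $(f,S)$ has a $1$ in row $f$ and in the rows $w\in S$. Row $f$ orders its columns by $\succ_f$. Row $w$ ranks $(f,S)$ above $(g,T)$ iff $f\succ_wg$, or $f=g$ and $S\succ_fT$. Let $B_0$ be this matrix, let $x$ be given by Lemma 2, and let $J=\{(f,S):x_{(f,S)}>0\}$.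

**Step 3: each firm's sets in $J$ form a chain.** Suppose $(f,S),(f,S')\in J$ with $S,S'$ incomparable under inclusion. Let $U=S\cup S'$. By Step 1, $U\in A_f$; and $U=Ch_f(U)$ is strictly better than its acceptable proper subsets $S$ and $S'$. Also $f\succ_wø$ for all $w\in U$, so $(f,U)$ is a column. Consider a row that dominates it. It is row $f$, or a worker of $U$, who lies in $S$ or in $S'$. In any case it contains $(f,S)$ or $(f,S')$, a column of positive weight, and it ranks that column strictly below $(f,U)$. This contradicts domination.

**Step 4: the worker constraints on $J$ define an integral polytope.** Let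
$$Q=\Big\{y\in\mathbb R^J_{\ge0}:\ \sum_{(f,S)\in J,\,S\ni w}y_{(f,S)}\le1\ \ \forall w\in W\Big\}.\tag{11}$$
It is a polytope, since each $S$ is nonempty, and it contains $x|_J$. We show that every vertex $y$ of $Q$ is a $0/1$ vector. The difference from $P$ is that a set $S$ may occur with several firms.

First, two columns $(f,S),(f',S)$ of $J$ with the same $S$ are not both positive in $y$. Otherwise moving a small weight from one to the other, in either direction, stays in $Q$, because both columns enter the same worker constraints; then $y$ would be the midpoint of two distinct points of $Q$.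

Next, by (F1) each $S$ occurring here is in $E(\mathcal D)$. Put $\bar y_S=\sum_fy_{(f,S)}$, and $0$ for other sets of $E(\mathcal D)$. Then $\bar y\in P$. Suppose $\bar y=\frac12(p+q)$ with $p\ne q$ in $P$. Since $p,q\ge0$, both are supported in the support of $\bar y$. For each $S$ in this support, place $p_S$, respectively $q_S$, on the unique column $(f,S)$ that is positive in $y$, and $0$ on all other columns. This gives two distinct points of $Q$ with midpoint $y$, a contradiction. So $\bar y$ is a vertex of $P$, and by (b) it is integral. Since each $S$ is nonempty, $\bar y_S\le1$, so $\bar y$ is $0/1$. Hence $y$ is $0/1$.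

**Step 5: round.** Write $x|_J$ as a convex combination of vertices of $Q$, and let $x^*$ be one with positive weight, extended by $0$ outside $J$. Then $x^*$ is $0/1$ and its support lies in $J$. If the row of worker $w$ is tight for $x$, then the weighted average of the row sums of the vertices used is $1$ while each is at most $1$. So each equals $1$, and row $w$ is tight for $x^*$.

**Step 6: the firm rows.** Let $f$ be a firm with columns in $J$. By Step 3 its sets in $J$ form a chain. Pick $w$ in the smallest one; then $w$ lies in all of them. Hence
$$\sum_Sx^*_{(f,S)}\le\sum_{(g,S)\in J,\,S\ni w}x^*_{(g,S)}\le1,$$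
so row $f$ is respected by $x^*$. Suppose row $f$ is tight for $x$. The columns of $f$ in $J$ all contain $w$ and already have total weight $1$. So row $w$ is tight for $x$, and no column of $J$ belonging to another firm contains $w$, since its positive weight would push the row sum above $1$. By Step 5 row $w$ is tight for $x^*$, and only columns of $f$ contribute, so row $f$ is tight for $x^*$. Firms without columns in $J$ have row sum $0$ for both $x$ and $x^*$.

**Step 7: domination survives.** By Steps 5 and 6 every row tight for $x$ is tight for $x^*$, and the support of $x^*$ lies in that of $x$. So the row that dominates a column with respect to $x$ also dominates it with respect to $x^*$.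

**Step 8: read off a stable matching.** Put $\mu(f)=S$ if $x^*_{(f,S)}=1$, and $\mu(f)=\emptyset$ if there is no such $S$; unassigned workers get ø. The row sums of $x^*$ are at most $1$, so this is a matching. Condition (i) holds since $S\in A_f$ for every column, and (ii) since $f\succ_wø$ for $w\in S$. Suppose $(f,S)$ blocks, with $\emptyset\ne S\in A_f$ by (F3). For $w\in S$ we have $f\succeq_w\mu(w)\succeq_wø$ and $f\ne ø$, so $(f,S)$ is a column. Consider a row that dominates it with respect to $x^*$.

- If it is row $f$, it is tight, so $f$ has a column $(f,\mu(f))$ of weight $1$, and $\mu(f)\succeq_fS$. This contradicts $S\succ_f\mu(f)$.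
- If it is row $w$ with $w\in S$, it is tight, so $w$ is matched through a column $(g,\mu(g))$, which row $w$ ranks weakly above $(f,S)$. If $g\ne f$, then $g\succ_wf$, contradicting $f\succeq_w\mu(w)=g$. If $g=f$, then $\mu(f)\succeq_fS$, a contradiction.

So $\mu$ is stable and (a) holds. With (a)⇒(c) and (c)⇒(b), Theorem 3 is proved. $\blacksquare$

## 11. A common worker as arbiter: a seven-vector demand type

If $\mathcal D\subseteq\{0,1\}^W$ is TU, then (a) holds by the known result of Section 2, hence (b) holds by Theorem 3. The following shows that (b) is strictly weaker than TU. It is a second way in which the converse statement fails, now without any substitution.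

**Corollary.** On $W=\{1,2,3,4\}$ let $\mathcal D^\circ$ consist of $e_1,\dots,e_4$ and the indicators of $\{1,2,4\},\{1,3,4\},\{2,3,4\}$. It is the demand type of seven firms, each with a single acceptable set, and it is neither TU nor unimodular. Yet every market with firms' demand type $\mathcal D^\circ$ has a stable matching.

**Step 1: realization and determinant.** A firm with the single acceptable set $S$ has demand type $\{ind(S)\}$, so seven such firms realize $\mathcal D^\circ$. The three triples together with $e_4$ give, expanding along the last column,
$$\det\begin{pmatrix}1&1&0&0\\1&0&1&0\\0&1&1&0\\1&1&1&1\end{pmatrix}=\det\begin{pmatrix}1&1&0\\1&0&1\\0&1&1\end{pmatrix}=1\cdot(0-1)-1\cdot(1-0)=-2 .$$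
So $\mathcal D^\circ$ is not TU. These four vectors form a basis of determinant $\pm2$, so $\mathcal D^\circ$ is not unimodular in the sense of Section 6 either.

**Step 2: (c1) is absent.** In a pairwise intersecting family that contains a singleton $\{i\}$, every set contains $i$. A family without singletons consists of triples, and these share worker $4$.

**Step 3: (c2) and (c3) are absent.** All sets that meet $\{i\}$ contain $i$, so they meet each other. But in (c2) and (c3) every $E_i$ meets two sets that are disjoint from each other. In (c2) these are $E_{i-1}$ and $E_{i+1}$, whose indices differ by $2\not\equiv\pm1$ mod $k$ since $k\ge5$. In (c3) they are $E_{i+2}$ and $E_{i+3}$: their indices are consecutive, and neither is $i$ or $i\pm1$ mod $k$ since $k\ge7$. So no singleton can occur in (c2) or (c3). Only the three triples remain, fewer than the five or seven sets needed.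

Thus (c) holds, and Theorem 3 gives (a). $\blacksquare$
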